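# Henselian couples glued from two affine charts: where étale coverings and torsion cohomology stop lifting

## 1. A henselian couple on five points

**Theorem A.** There is a henselian couple $(X,X_0)$ with $X=U_1\cup U_2$, where $U_1\cong U_2$ is the spectrum of a strictly henselian normal local domain and $U_1\cap U_2$ is affine and integral, such that:

1. every étale covering of $X$ is a disjoint sum of finitely many copies of $X$, but $X_0$ has a connected étale covering of degree $2$; so statement (a) below fails;
2. for every finite abelian group $\Lambda$: $H^1(X,\Lambda)=0$ and $H^1(X_0,\Lambda)\cong\Lambda$; so statement (b) below fails for $n=1$ (surjectivity);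
3. for every prime $\ell$: $H^2(X,\mathbf Z/\ell)\ne 0$ and $H^2(X_0,\mathbf Z/\ell)=0$; so (b) fails for $n=2$ (injectivity).

Now let us unpack this. An *étale covering* of a scheme $Y$ is a finite étale morphism $Y'\to Y$. Cohomology is étale cohomology, and "clopen" means open and closed. A sheaf of abelian groups is *torsion* if every local section is, locally, killed by a positive integer.

**Definition.** Let $X$ be a scheme and $X_0\subseteq X$ a closed subscheme. The pair $(X,X_0)$ is a *henselian couple* if for every finite morphism $X'\to X$, with $X'_0=X'\times_XX_0$, the map $E\mapsto E\cap X'_0$ from clopen subschemes of $X'$ to clopen subschemes of $X'_0$ is bijective.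

If $(X,X_0)$ is a henselian couple and $X'\to X$ is finite, then $(X',X'_0)$ is again one, because a finite scheme over $X'$ is finite over $X$. An affine henselian couple $(\operatorname{Spec}A,\operatorname{Spec}A/I)$ is the same thing as a henselian pair $(A,I)$.

Some examples. If $A$ is a henselian local ring with maximal ideal $\mathfrak m$ and $I\subseteq\mathfrak m$ is an ideal, then $(A,I)$ is a henselian pair. Indeed a finite $A$-algebra is a finite product of local rings $A'_j$; the maximal ideals of $A'_j$ lie over $\mathfrak m\supseteq I$, so each $A'_j/IA'_j$ is a nonzero local ring. Clopen subsets on both sides are therefore the subsets of the index set. On the other hand $(\operatorname{Spec}\mathbf Z_{(5)},\operatorname{Spec}\mathbf F_5)$ is not a henselian couple: $\mathbf Z_{(5)}[i]$ is a domain, so its spectrum is connected, but $\mathbf F_5[i]\cong\mathbf F_5\times\mathbf F_5$. Finally, if $X_0=X$ as topological spaces, then $X'_0=X'$ as topological spaces for all $X'$, and $(X,X_0)$ is a henselian couple.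

The two statements in Theorem A are the following.

* (a) The functor $Y\mapsto Y\times_XX_0$ is an equivalence from étale coverings of $X$ to étale coverings of $X_0$.
* (b) For every torsion étale sheaf $\mathscr F$ on $X$ and every $n\ge0$, the restriction $H^n(X,\mathscr F)\to H^n(X_0,\mathscr F|_{X_0})$ is an isomorphism.

Whether (a) and (b) hold for every henselian couple is a question taken from Massimo Pippi, "Proper base change over henselian pairs", arXiv:1710.01908 (2017). Two positive results are quoted with it:

* **(K1)** If $X$ is proper and finitely presented over a henselian local ring $(A,\mathfrak m)$ and $X_0=X\times_{\operatorname{Spec}A}\operatorname{Spec}(A/\mathfrak m)$, then (a) and (b) hold. This is the proper base change theorem.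
* **(K2)** If $(X,X_0)=(\operatorname{Spec}A,\operatorname{Spec}A/I)$ for a henselian pair $(A,I)$, then (a) and (b) hold (Elkik, Gabber).

Theorem A answers the question: neither (a) nor (b) holds for every henselian couple. The $X$ that we build is integral and quasi-compact, has affine diagonal, and has exactly five points: a generic point $\eta$, two points $\mathfrak q_0,\mathfrak q_1$, and two closed points $\mathfrak m_1,\mathfrak m_2$. The point $\eta$ specializes to everything, and each $\mathfrak q_j$ specializes to both $\mathfrak m_1$ and $\mathfrak m_2$. The closed subscheme $X_0$ omits only $\eta$. So $X_0$ is a cycle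
$$\mathfrak m_1\ -\ \mathfrak q_0\ -\ \mathfrak m_2\ -\ \mathfrak q_1\ -\ \mathfrak m_1,$$
which one can unwind by a double covering, and in $X$ the point $\eta$ fills the cycle in. The work is to find rings that realize this picture and make it a henselian *couple*.

## 2. Background on henselization and étale cohomology

We use these textbook facts. For a local ring $A_0$ with maximal ideal $\mathfrak m_0$ and henselization $A_0^h$:

* **(H1)** $A_0^h$ is a henselian local ring and a filtered colimit of localizations of étale $A_0$-algebras. The map $A_0\to A_0^h$ is local and faithfully flat, $\mathfrak m_0A_0^h$ is the maximal ideal, and the residue field does not change.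
* **(H2)** A local homomorphism from $A_0$ to a henselian local ring extends uniquely to a local homomorphism from $A_0^h$.
* **(H3)** $(A_0/J)^h=A_0^h/JA_0^h$ for an ideal $J\subsetneq A_0$.
* **(H4)** The henselization of a normal local domain is a normal local domain (EGA IV 18.6.9).

Over a henselian local ring, a factorization of a monic polynomial into coprime monic factors lifts from the residue field; this property also characterizes henselian local rings. Proper quotients of a henselian local ring are henselian. A henselian local ring is *strictly* henselian if its residue field is separably closed.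

On the étale side:

* **(E1)** If $R$ is strictly henselian local, every étale covering of $\operatorname{Spec}R$ is a finite disjoint sum of copies of $\operatorname{Spec}R$, and $H^n(\operatorname{Spec}R,\mathscr F)=0$ for $n>0$, because $H^0(\operatorname{Spec}R,\mathscr F)$ is the stalk at the closed geometric point, an exact functor of $\mathscr F$.
* **(E2)** If $X=U_1\cup U_2$ is an open cover and $W=U_1\cap U_2$, there is a Mayer–Vietoris sequence, functorial in $\mathscr F$,
$$\cdots\to H^{n-1}(U_1)\oplus H^{n-1}(U_2)\to H^{n-1}(W)\xrightarrow{\ \delta\ }H^n(X)\to H^n(U_1)\oplus H^n(U_2)\to H^n(W)\to\cdots\tag{1}$$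
with $(a,b)\mapsto b|_W-a|_W$. For a closed immersion $i:X_0\to X$ the functor $i_*$ is exact, and applying (1) to $\mathscr F\to i_*i^*\mathscr F$ shows that restriction to $X_0$ maps the sequence of $X$ to the sequence of $X_0=U_{1,0}\cup U_{2,0}$.
* **(E3)** If $p:X'\to X$ is finite, then $H^n(X,p_*\mathscr G)=H^n(X',\mathscr G)$, and $p_*$ commutes with arbitrary base change; in particular $(p_*\mathscr G)|_{X_0}=p_{0*}(\mathscr G|_{X'_0})$.
* **(E4)** For a finite abelian group $M$, $H^0(S,M)$ is the group of locally constant functions $S\to M$; so $H^0(S,\mathbf Z/2)$ is the set of clopen subsets of $S$. $H^1(S,M)$ classifies $M$-torsors, and these are étale coverings of $S$ with an action of $M$.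
* **(E5)** If $\ell$ is invertible on $\operatorname{Spec}B$, then $B^\times/B^{\times\ell}\hookrightarrow H^1(\operatorname{Spec}B,\mu_\ell)$ (Kummer). If $\ell=0$ in $B$, then $H^1(\operatorname{Spec}B,\mathbf Z/\ell)=B/\{t^\ell-t\}$ (Artin–Schreier).
* **(E6)** On a quasi-compact and quasi-separated (qcqs) scheme, $H^n$ commutes with filtered colimits of sheaves, and every torsion sheaf is a filtered colimit of constructible abelian sheaves.

Let us try (a) and (b) by hand in the easiest case, $X=\operatorname{Spec}A$ with $A$ strictly henselian local and $X_0=\operatorname{Spec}A/I$ with $I\subseteq\mathfrak m$. Both rings are strictly henselian local, with the same closed geometric point. By (E1) all coverings are trivial on both sides, and as both schemes are connected, morphisms of coverings are maps of finite sets on both sides. So (a) holds. In (b) both sides are the stalk for $n=0$ and vanish for $n>0$. So (b) holds. To see anything happen we must leave the affine world, and the cheapest way is to glue two such spectra.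

## 3. Two charts, and the overlap that need not be henselian

Let $X=U_1\cup U_2$ with $U_1$, $U_2$ and $W=U_1\cap U_2$ affine and open, let $X_0\subseteq X$ be closed, and put $U_{i,0}=U_i\cap X_0$, $W_0=W\cap X_0$. Suppose $(U_1,U_{1,0})$ and $(U_2,U_{2,0})$ are henselian.

The first thing one tries is to *prove* (b): compare the sequences (1) for $X$ and $X_0$ and use (K2) and the five lemma. On the terms $H^n(U_i)$ this works. It stops at the terms $H^{n-1}(W)\to H^{n-1}(W_0)$: an open part of a henselian pair need not be henselian, and nothing says that $(W,W_0)$ is. For (a) one stops at the same place: a gluing isomorphism over $W_0$ has to be lifted to $W$.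

So we ask which condition on $W$ the hypothesis "henselian couple" does impose. Two small cases show the pattern.

*Case 1: the doubled closed point.* Let $R$ be a strictly henselian discrete valuation ring with maximal ideal $\mathfrak m$. Glue two copies of $\operatorname{Spec}R$ along the generic point $W$, with $X_0$ given by $\mathfrak m$ on both copies. Then $X$ is irreducible and $X_0$ consists of two isolated points, so $(X,X_0)$ is not a henselian couple. The closed point of $W$ is not in $W_0=\emptyset$.

*Case 2: one closed point in the overlap.* Let $V$ be a strictly henselian valuation ring with exactly three primes $(0)\subset\mathfrak p\subset\mathfrak m$, and $f\in\mathfrak m\setminus\mathfrak p$. Glue two copies of $\operatorname{Spec}V$ along $W=\operatorname{Spec}V[1/f]=\{(0),\mathfrak p\}$, with $X_0$ given by $\mathfrak p$. Here $W_0$ is the closed point of $W$. Over $X$, two trivial coverings are glued by an automorphism of $W\times\{1,\dots,d\}$, that is, by one permutation, as $W$ is connected. The same holds over $X_0$, as $W_0$ is one point. After renumbering on one chart, all coverings of $X$ and of $X_0$ are trivial,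 and (a) holds.

Case 2 suggests putting *two* closed points in $W$: then over $W_0$ one can glue with two different permutations. The next theorem says precisely when a glued pair is a henselian couple and when (a) and (b) can fail.

**Theorem B.** Let $X=U_1\cup U_2$ with $U_1,U_2$ and $W=U_1\cap U_2$ affine and open. Let $X_0\subseteq X$ be closed, put $U_{i,0}=U_i\cap X_0$ and $W_0=W\cap X_0$, and assume $(U_i,U_{i,0})$ is henselian for $i=1,2$.

(i) $(X,X_0)$ is a henselian couple if and only if every closed point of $W$ lies in $W_0$.

(ii) If $(X,X_0)$ is a henselian couple, the following are equivalent: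

* (α) $(W,W_0)$ is a henselian pair;
* (β) statement (b) holds for $(X,X_0)$, all torsion sheaves and all $n$;
* (γ) statement (a) holds for $(X',X'_0)$ for every finite $X'\to X$;
* (δ) $H^1(X',\mathbf Z/2)\to H^1(X'_0,\mathbf Z/2)$ is surjective for every finite $X'\to X$.

We need (i) at once; the proof of (ii) is in Section 9.

**Proof of (i), "if".** *We glue the clopen sets that the charts provide.* Let $X'\to X$ be finite, with preimages $U'_i,W'$ of $U_i,W$, and let $E_0\subseteq X'_0$ be clopen. As $U'_i\to U_i$ is finite and $(U_i,U_{i,0})$ is henselian, there is a unique clopen $E_i\subseteq U'_i$ with $E_i\cap U'_{i,0}=E_0\cap U'_{i,0}$. The clopen subsets $E_1\cap W'$ and $E_2\cap W'$ of $W'$ have the same trace on $W'_0$. We claim they are equal. Let $w\in W'$. Since $W'$ is affine, the closure of $w$ in $W'$ contains a closed point $w_0$ of $W'$. Since $W'\to W$ is finite, the image of $w_0$ is closed in $W$, so it lies in $W_0$ by hypothesis, and $w_0\in W'_0$. Clopen sets are stable under specialization and generization, so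
$$w\in E_1\iff w_0\in E_1\iff w_0\in E_2\iff w\in E_2.$$
Hence $E_1\cap W'=E_2\cap W'$. Put $E=E_1\cup E_2$. Then $E\cap U'_i=E_i$ for $i=1,2$, so $E$ and its complement are open, and $E$ has trace $E_0$. It is unique, because $E\cap U'_i$ is determined by $E_0$.

**Proof of (i), "only if".** *A closed point of $W$ outside $W_0$ reproduces Case 1.* Let $w$ be a closed point of $W$ with $w\notin W_0$, and let $Z$ be the closure of $\{w\}$ in $X$ with its reduced structure, so that $Z\cap W=\{w\}$. Each $Z\cap U_i$ is a nonempty integral closed subscheme of $U_i$, so it has exactly two clopen subsets. A closed immersion is finite and $(U_i,U_{i,0})$ is henselian, so $Z\cap U_{i,0}$ also has exactly two clopen subsets: it is nonempty and connected. Now $Z\cap X_0$ is the union of its open subsets $Z\cap U_{1,0}$ and $Z\cap U_{2,0}$, which meet in $\{w\}\cap W_0=\emptyset$. So $Z\cap X_0$ is disconnected, while $Z$ is irreducible, and $(X,X_0)$ is not a henselian couple. $\square$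

The condition in (i) is much weaker than (α). To exploit the gap we want a strictly henselian local ring $A$, an element $\varpi$ of its maximal ideal and an ideal $I$ such that, with $B=A[1/\varpi]$:

* every closed point of $W=\operatorname{Spec}B$ lies in $V(I)$,
* $W$ is connected, and
* $W_0=\operatorname{Spec}B/IB$ is disconnected.

## 4. Two constructions that cannot work

**Lemma 1.** Let $A$ be a noetherian local ring with maximal ideal $\mathfrak m$, let $f\in\mathfrak m$, and let $I\subseteq A$ be an ideal such that every closed point of $D(f)$ lies in $V(I)$. Then $D(f)\subseteq V(I)$.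

**Proof.** Suppose $\mathfrak p\in D(f)$ and $g\in I\setminus\mathfrak p$. Choose $\mathfrak q$ maximal among the primes containing $\mathfrak p$ but not $fg$. The noetherian local domain $D=A/\mathfrak q$ has dimension at least $1$, since the image of $fg$ is a nonzero nonunit, and every nonzero prime of $D$ contains this image. Suppose $\dim D\ge2$. By Krull's theorem every nonzero nonunit of $D$ lies in a prime of height one, so the maximal ideal is the union of the height-one primes; if these were finite in number, prime avoidance would put the maximal ideal inside one of them, contradicting $\dim D\ge2$. So there are infinitely many height-one primes. All contain the image of $fg$ and are minimal over it, but only finitely many primes are. Hence $\dim D=1$, and the only primes of $A$ containing $\mathfrak q$ are $\mathfrak q$ and $\mathfrak m\ni f$. So $\mathfrak q$ is a closed point of $D(f)$ with $g\notin\mathfrak q$, that is, $\mathfrak q\notin V(I)$, a contradiction. $\square$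

So if $U_1=\operatorname{Spec}A$ with $A$ noetherian local and $W=D(f)$ with $f\in\mathfrak m$, then condition (i) forces $W_0=W$ as sets. Then $(W,W_0)$ is trivially henselian and Theorem B(ii) gives (a) and (b). Our ring $A$ cannot be noetherian; the natural supply of non-noetherian rings with few primes comes from valuations.

**Notation for the rest of the construction.** Let $L$ be an algebraically closed field with a nontrivial non-archimedean absolute value $|\cdot|:L\to\mathbf R_{\ge0}$, for example $L=\overline{\mathbf Q}_p$. Let $O$ be its valuation ring, $\mathfrak m_L$ the maximal ideal, $\kappa=O/\mathfrak m_L$, and $\varpi\in L$ with $0<|\varpi|<1$. Then $O[1/\varpi]=L$. Every monic polynomial over $O$ splits into linear factors over $L$, and its roots lie in $O$ because $O$ is normal. Two consequences: $\kappa$ is algebraically closed (lift a monic polynomial and split it), and $O$ is a henselian local ring (to lift a factorization $\bar f=\bar g\bar h$ into coprime monic factors, write $f=\prod(T-\gamma_i)$ and sort the $\gamma_i$ according to whether $\bar\gamma_i$ is a root of $\bar g$ or of $\bar h$). So $O$ is strictly henselian.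

Let $K=L(z)$ and let $B_0\subset K$ be the ring of fractions $f/g$, with $f,g\in L[z]$ and $g(0)g(1)\ne0$. It is a semilocal PID with maximal ideals $zB_0$ and $(z-1)B_0$, both with residue field $L$. Its spectrum is the shape wanted for $W$: connected, with exactly two closed points. We look for a local ring $A_0$ with $A_0[1/\varpi]=B_0$, and then henselize.

The first candidate simply glues residues:
$$C_0=\{b\in B_0:\ b(0),b(1)\in O,\ b(0)\equiv b(1)\bmod \mathfrak m_L\}.$$
If $b\in C_0$ and $b(0)\notin\mathfrak m_L$, then $b(0)$ and $b(1)$ are units of $O$ with the same residue, so $b^{-1}\in C_0$. Hence $C_0$ is local with residue field $\kappa$ and maximal ideal $\{|b(0)|<1,\ |b(1)|<1\}$. Also $C_0[1/\varpi]=B_0$, since $\varpi^nb\in C_0$ for $n\gg0$. So far so good; but after henselization $W$ breaks in two. Let $C=C_0^h$. The element $h=z^2-z$ vanishes at $0$ and $1$, so it lies in the maximal ideal of $C_0$, and $T^2-T-h$ reduces to $T(T-1)$. So there is a root $t$ in the maximal ideal of $C$. In $C[1/\varpi]$, where $z$ lives,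
$$(t-z)(t+z-1)=t^2-t-(z^2-z)=0,\qquad (t-z)-(t+z-1)=1-2z,$$
and $1-2z$ takes the values $1$ and $-1$ at $0$ and $1$, so it is a unit of $B_0$. The two factors thus generate the unit ideal and have product $0$: the spectrum of $C[1/\varpi]$ is the disjoint union of the clopen sets $\{t=z\}$ and $\{t=1-z\}$. Both are nonempty. Indeed, evaluation at $0$ or at $1$ maps $C_0$ onto $O$, so by (H3) it extends to $C\to O^h=O$, and $t$ goes to a root of $T^2-T$ in $\mathfrak m_L$, namely $0$. So the point $z=0$ lies in $\{t=z\}$ and the point $z=1$ in $\{t=1-z\}$. The two closed points have been separated.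

The culprit is visible: $z$ is integral over $C_0$, since $z^2-z\in C_0$, but $z\notin C_0$, since $0\not\equiv1$. So $C_0$ is not normal and (H4) does not protect it. If $A_0$ *is* normal, then $A$ and $B=A[1/\varpi]$ are domains and $W$ is connected for free. So we must glue the residues at $0$ and $1$ so tightly that the result is integrally closed.

The idea: do not compare residues only at the two ends $z=0$ and $z=1$. Join the ends by a continuous path of multiplicative seminorms on $B_0$, and ask that $b$ have the same constant residue *along the whole path*. An integral element must pick, at each time $s$, one of finitely many residues; since the path is connected, it cannot change its choice.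

## 5. Constant residue along a path of norms

For $a\in\{0,1\}$, $r\in[0,1]$ and $f=\sum c_i(z-a)^i\in L[z]$ put $|f|_{a,r}=\max_i|c_i|r^i$, with $0^0=1$.

**Step 1: basic properties of these norms.** Clearly $|f|_{a,r}$ is ultrametric, continuous in $r$ (a maximum of finitely many continuous functions), positive if $f\ne0$ and $r>0$, and $|f|_{a,0}=|f(a)|$. It is multiplicative (Gauss). For $r=0$ this is clear. For $r>0$ and nonzero $f=\sum c_i(z-a)^i$, $g=\sum d_j(z-a)^j$, let $i_0$ and $j_0$ be the smallest indices at which $|c_i|r^i$ and $|d_j|r^j$ are maximal. In the coefficient of $(z-a)^{i_0+j_0}$ in $fg$ the term $c_{i_0}d_{j_0}$ is strictly larger than all others, so $|fg|_{a,r}\ge|f|_{a,r}|g|_{a,r}$; the other inequality follows from the ultrametric inequality. Finally $|f|_{0,1}=|f|_{1,1}$. Indeed both take values in $|L|$ and scale with constants in $L$, and $|f|_{0,1}\le1\iff f\in O[z]=O[z-1]\iff|f|_{1,1}\le1$.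

For $s\in[0,2]$ define
$$|f|_s=|f|_{0,s}\ (s\le1),\qquad |f|_s=|f|_{1,2-s}\ (s\ge1).$$
At $s=1$ the definitions agree, so $|f|_s$ is continuous on $[0,2]$. The path runs from $|f|_0=|f(0)|$ through the Gauss norm $|f|_1$ to $|f|_2=|f(1)|$. For example $|z|_s=s$ for $s\le1$ and $|z|_s=|1+(z-1)|_{1,2-s}=1$ for $s\ge1$.

If $g(0)g(1)\ne0$, then $|g|_s>0$ for all $s\in[0,2]$. So $|f/g|_s=|f|_s/|g|_s$ is well defined on $B_0$, multiplicative, ultrametric, and continuous in $s$. On constants, $|c|_s=|c|$. Put
$$A_0=\{b\in B_0:\ \exists\,c\in O,\ |b-c|_s<1\ \ \forall s\in[0,2]\},\qquad \mathfrak m_0=\{b\in B_0:\ |b|_s<1\ \ \forall s\in[0,2]\}.$$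
For instance $O\subset A_0$ and $\varpi z\in\mathfrak m_0$. But $z\notin A_0$, and now also $z^2-z\notin A_0$: for every $c\in O$ the Gauss norms $|z-c|_1$ and $|z^2-z-c|_1$ equal $1$. The relation that broke $C_0$ is gone.

**Step 2: $A_0$ is a local ring with maximal ideal $\mathfrak m_0$ and residue field $\kappa$.** If $c,c'\in O$ belong to $b,b'\in A_0$, then $|b'|_s\le\max(|b'-c'|_s,|c'|)\le1$, and
$$bb'-cc'=(b-c)b'+c(b'-c')$$
has $|\cdot|_s<1$ for all $s$. Sums and differences are clear, so $A_0$ is a ring. The residue $c\bmod\mathfrak m_L$ is determined by $b$, since two choices differ by a constant of absolute value $<1$. So $b\mapsto c\bmod\mathfrak m_L$ is a surjective ring homomorphism $A_0\to\kappa$, with kernel $\mathfrak m_0$. Let $b\in A_0\setminus\mathfrak m_0$. Then $|c|=1$, hence $|b|_s=1$ for all $s$. In particular $b(0),b(1)\ne0$, so $b^{-1}\in B_0$, and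
$$|b^{-1}-c^{-1}|_s=\frac{|c-b|_s}{|b|_s|c|}=|c-b|_s<1 .$$
So $b^{-1}\in A_0$. Every element outside $\mathfrak m_0$ is a unit.

**Step 3: $A_0[1/\varpi]=B_0$ and $\mathfrak m_0=\sqrt{\varpi A_0}$.** *This fixes the overlap.* Note $\varpi\in\mathfrak m_0$ and $\varpi\in B_0^\times$. For $b\in B_0$ the continuous function $|b|_s$ is bounded on $[0,2]$, so $\varpi^nb\in\mathfrak m_0$ for $n\gg0$; this gives the first claim. For $b\in\mathfrak m_0$, compactness gives $\sup_s|b|_s<1$, so $|b^n/\varpi|_s<1$ for all $s$ when $n\gg0$, and $b^n\in\varpi\mathfrak m_0$. Conversely $\sqrt{\varpi A_0}\subseteq\mathfrak m_0$ as $\varpi\in\mathfrak m_0$.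

In particular $\operatorname{Frac}A_0=\operatorname{Frac}B_0=K$.

**Step 4: $A_0$ is integrally closed in $K$.** *This is the heart of the construction.* Let $b\in K$ with $b^n+a_1b^{n-1}+\dots+a_n=0$ and $a_i\in A_0$. As $B_0$ is normal, $b\in B_0$. We have $|b|_s\le1$ for all $s$: otherwise $|b^n|_s>|a_ib^{n-i}|_s$ for all $i\ge1$, since $|a_i|_s\le1$, and this contradicts the equation. Write $a_i=c_i+\mu_i$ with $c_i\in O$ and $\mu_i\in\mathfrak m_0$, and
$$T^n+c_1T^{n-1}+\dots+c_n=\prod_{j=1}^n(T-\gamma_j),\qquad\gamma_j\in O.$$
Substituting $b$ gives $\prod_j(b-\gamma_j)=-\sum_i\mu_ib^{n-i}$, so $\prod_j|b-\gamma_j|_s<1$ for every $s$. Hence the sets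
$$\Omega_j=\{s\in[0,2]:\ |b-\gamma_j|_s<1\}$$
cover $[0,2]$, and they are open by continuity. If $\gamma_j\equiv\gamma_k\bmod\mathfrak m_L$, then $\Omega_j=\Omega_k$. If not, then $|\gamma_j-\gamma_k|=1$, and $\Omega_j\cap\Omega_k=\emptyset$ by the ultrametric inequality. So the distinct sets among the nonempty $\Omega_j$ form a partition of the connected space $[0,2]$ into open sets, and some $\Omega_j$ equals $[0,2]$. Thus $b\in A_0$, with $c=\gamma_j$.

**Step 5: the primes of $A_0$.** Let $q_0=A_0\cap zB_0$ and $q_1=A_0\cap(z-1)B_0$. For $b\in A_0$ we have $|b(0)|=|b|_0\le1$ and $|b(1)|=|b|_2\le1$, so evaluation at $0$ (resp. $1$) maps $A_0$ to $O$, with kernel $q_0$ (resp. $q_1$). It is onto because $O\subset A_0$. So $A_0/q_j\cong O$. By Step 3, a prime of $A_0$ either contains $\varpi$, and then equals $\mathfrak m_0$, or corresponds to a prime of $B_0$. So $\operatorname{Spec}A_0=\{(0),q_0,q_1,\mathfrak m_0\}$.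

## 6. The henselization $A$ and the three primes of $B$

Let $A=A_0^h$, with maximal ideal $\mathfrak m=\mathfrak m_0A$, and $B=A[1/\varpi]=A\otimes_{A_0}B_0$.

**Step 6: $A$ is a strictly henselian normal local domain.** It is strictly henselian because its residue field is $\kappa$, which is algebraically closed. It is a normal domain by Step 4 and (H4). By faithful flatness $A_0\to A$ is injective, so $\varpi\ne0$ in $A$, and $B$ is a domain containing $B_0$ (by flatness), hence $L$.

**Step 7: each $q_j$ has exactly one prime of $A$ above it.** By (H3), $A/q_jA=(A_0/q_j)^h=O^h=O$. So $\mathfrak q_j:=q_jA$ is prime with $A/\mathfrak q_j=O$. The primes of $A$ over $q_j$ are those of $(A/q_jA)\otimes_OL=L$, since the residue field of $q_j$ is $\operatorname{Frac}O=L$. So $\mathfrak q_j$ is the only one. Also $\varpi\notin\mathfrak q_j$, and $B/\mathfrak q_jB=O[1/\varpi]=L$.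

**Step 8: $\operatorname{Spec}B=\{(0),\mathfrak q_0B,\mathfrak q_1B\}$, and the last two are exactly the closed points.** A prime of $B$ lies over one of $(0),zB_0,(z-1)B_0$ of $B_0$, that is, over $(0),q_0$ or $q_1$ of $A_0$. Over $q_j$ there is only $\mathfrak q_j$, by Step 7. The primes over $(0)$ are those of $A\otimes_{A_0}K$. By (H1) this ring is a filtered colimit of localizations of étale $K$-algebras. An étale $K$-algebra is a finite product of fields, and so are its localizations; in such a ring every $x$ satisfies $x=x^2y$ for some $y$. This property passes to the filtered colimit. But $A\otimes_{A_0}K$ is a localization of the domain $A$ at nonzero elements, hence a domain, and there $x=x^2y$ with $x\ne0$ gives $xy=1$. So it is a field, and only $(0)$ lies over $(0)$. Since $\mathfrak q_0B$ and $\mathfrak q_1B$ lie over different maximal ideals of $B_0$, neither contains the other, and both are nonzero. So they are the closed points.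

Moreover, a prime of $A$ containing $\varpi$ contracts to $\mathfrak m_0$ by Step 5, so it contains $\mathfrak m_0A=\mathfrak m$. Hence $\operatorname{Spec}A=\{(0),\mathfrak q_0,\mathfrak q_1,\mathfrak m\}$.

## 7. The couple, its coverings, and $H^1$

Let $I=\mathfrak q_0\cap\mathfrak q_1\subset\mathfrak m$. Then $IB=\mathfrak q_0B\cap\mathfrak q_1B$, so $V(IB)=\{\mathfrak q_0B,\mathfrak q_1B\}$, and by the Chinese remainder theorem
$$B/IB=B/\mathfrak q_0B\times B/\mathfrak q_1B=L\times L.\tag{2}$$
Glue two copies $U_1,U_2$ of $\operatorname{Spec}A$ along the open subscheme $W=\operatorname{Spec}B$ by the identity, and call the result $X$. Let $X_0\subset X$ be the closed subscheme defined by $I$ on both copies. Then $U_{i,0}=\operatorname{Spec}A/I$ and $W_0=\operatorname{Spec}L\sqcup\operatorname{Spec}L$. The scheme $X$ is integral and quasi-compact, its diagonal is affine because $U_1$, $U_2$ and $U_1\cap U_2=W$ are affine, and it has five points: the three of $W$ and two copies of $\mathfrak m$. It is not separated: over $U_1\times U_2$ the diagonal is given by a ring map $A\otimes_{\mathbf Z}A\to B$ with image $A$, and $A\ne B$ because $\varpi\in\mathfrak m$.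 We make no claim about separated couples.

**Step 9: $(X,X_0)$ is a henselian couple.** Each $(U_i,U_{i,0})$ is henselian by the first example in Section 1, since $A$ is henselian local and $I\subset\mathfrak m$. By Step 8 the closed points of $W$ lie in $W_0$. Theorem B(i) applies.

**Step 10: every étale covering of $X$ is trivial.** Let $Y\to X$ be an étale covering. As $X$ is connected, $Y$ has constant degree $d$. By (E1), $Y|_{U_i}\cong U_i\times\{1,\dots,d\}$ for $i=1,2$. Over $W$ the two trivializations differ by an automorphism of $W\times\{1,\dots,d\}$ over $W$, which is a single element of $S_d$ because $W$ is connected. Changing the trivialization over $U_2$ by this permutation, we get $Y\cong X\times\{1,\dots,d\}$.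

**Step 11: $X_0$ has a connected double covering.** Glue $U_{1,0}\times\{+,-\}$ and $U_{2,0}\times\{+,-\}$ over $W_0=\operatorname{Spec}L\sqcup\operatorname{Spec}L$ by the identity over the point $\mathfrak q_0$ and by the swap over the point $\mathfrak q_1$. The result $Y_0\to X_0$ is an étale covering of degree $2$, since this is local on $X_0$. It is covered by the four open pieces $U_{i,0}^{\pm}$, each connected because it is the spectrum of a local ring. The piece $U_{1,0}^{\pm}$ meets $U_{2,0}^{\pm}$ over $\mathfrak q_0$ and meets $U_{2,0}^{\mp}$ over $\mathfrak q_1$. So $Y_0$ is connected.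

If $Y_0\cong Y\times_XX_0$ for an étale covering $Y$ of $X$, then $Y$ has degree $2$, so $Y\cong X\sqcup X$ by Step 10, and $Y_0\cong X_0\sqcup X_0$ is disconnected, a contradiction. This proves Theorem A(1).

**Step 12: $H^1$.** $A$ and $A/I$ are strictly henselian local, so $U_i$ and $U_{i,0}$ have no cohomology in positive degrees. Since $W$ is connected and $W_0$ has two points, (1) gives
$$H^1(X,\Lambda)=\operatorname{coker}\bigl(\Lambda\oplus\Lambda\to\Lambda,\ (a,b)\mapsto b-a\bigr)=0,$$
$$H^1(X_0,\Lambda)=\operatorname{coker}\bigl(\Lambda\oplus\Lambda\to\Lambda^2,\ (a,b)\mapsto(b-a,b-a)\bigr)\cong\Lambda.$$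
This proves Theorem A(2).

## 8. A nonzero class in $H^1(W,\mathbf Z/\ell)$ and the failure in degree two

In the next degree, (1) and the vanishing on the charts give
$$H^2(X,\mathbf Z/\ell)=H^1(W,\mathbf Z/\ell),\qquad H^2(X_0,\mathbf Z/\ell)=H^1(W_0,\mathbf Z/\ell)=0,$$
the last because $L$ is algebraically closed. It remains to show $H^1(W,\mathbf Z/\ell)\ne0$ for every prime $\ell$. The overlap is the spectrum of a ring $B$ obtained by henselizing, and henselization kills many coverings; we need a place at which some survive. The middle of the path, $s=1$, provides it.

**Step 13: a map from $B$ to a ring with residue field $\kappa(\bar z)$.** The Gauss norm $|\cdot|_1$ is positive on nonzero polynomials, so it extends to an absolute value on $K$. Let $O_G=\{b\in K:|b|_1\le1\}$ be its valuation ring. Its residue field is $\kappa(\bar z)$: after scaling by a constant, every $b\in O_G$ is $f/g$ with $|g|_1=1$ and $|f|_1\le1$, so $f,g\in O[z]$, and $b\mapsto\bar f/\bar g$ is the residue map. We have $A_0\subset O_G$, and elements of $\mathfrak m_0$ have $|\cdot|_1<1$, so the inclusion is local. By (H2) it extends to $A\to O_G^h$, hence to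
$$B\to O_G^h[1/\varpi].\tag{3}$$
Since $O_G[1/\varpi]=K$, the restriction of (3) to $B_0=A_0[1/\varpi]$ is the inclusion $B_0\subset K$ followed by $K\to O_G^h[1/\varpi]$. By (H1) and (H4), $O_G^h$ is a normal local domain with residue field $\kappa(\bar z)$, and $\varpi\ne0$ in it. So an element of $O_G^h[1/\varpi]$ that is integral over $O_G^h$ lies in $O_G^h$.

**Step 14: $\ell\ne\operatorname{char}L$.** Choose $\lambda\in O$ with $\bar\lambda\ne0$ and $\bar\lambda^2\ne4\bar\lambda$ in $\kappa$; this is possible because $\kappa$ is infinite. Put $b=1+\lambda z(z-1)$. As $b(0)=b(1)=1$, we have $b\in B_0^\times\subset B^\times$. Suppose $b=c^\ell$ with $c\in B$. The image of $c$ under (3) is a root of $T^\ell-b$ with $b\in O[z]\subset O_G$, so it is integral over $O_G^h$ and lies in $O_G^h$. Reducing, $1+\bar\lambda\bar z(\bar z-1)$ is an $\ell$-th power in $\kappa(\bar z)$. But the discriminant of this quadratic polynomial is $\bar\lambda^2-4\bar\lambda\ne0$, so it has two distinct simple roots; its order of vanishing at one of them is $1$, not a multiple of $\ell$. This is a contradiction. Hence, by (E5), $0\ne B^\times/B^{\times\ell}\hookrightarrow H^1(W,\mu_\ell)\cong H^1(W,\mathbf Z/\ell)$,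 where $\mu_\ell\cong\mathbf Z/\ell$ because $L\subset B$ contains all $\ell$-th roots of unity and $\ell$ is invertible.

**Step 15: $\ell=\operatorname{char}L$.** By (E5), $H^1(W,\mathbf Z/\ell)=B/\{t^\ell-t\}$. Suppose $z=t^\ell-t$ with $t\in B$. The image of $t$ under (3) is integral over $O_G^h$, hence lies in it, and $\bar z=\bar t^{\,\ell}-\bar t$ with $\bar t\in\kappa(\bar z)$. Since $\bar t$ is integral over $\kappa[\bar z]$, which is normal, $\bar t\in\kappa[\bar z]$. It is not constant, as $\bar z$ is not; so comparing degrees gives $1=\ell\deg\bar t$, a contradiction. So the class of $z$ is nonzero.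

This proves Theorem A(3), and Theorem A is proved. $\square$

## 9. The overlap decides: proof of Theorem B(ii)

In the example, $(W,W_0)$ satisfies condition (i) but is not henselian, since $W$ is connected and $W_0$ is not. Theorem B(ii) says that this is the only thing that can go wrong for two charts. So let $(X,X_0)$ be a henselian couple as in Theorem B. For $X'\to X$ finite, with preimages $U'_i,W'$, these schemes are affine and the $(U'_i,U'_{i,0})$ are henselian pairs; under (α) so is $(W',W'_0)$. Note $X$ is qcqs, since $U_1,U_2,W$ are affine.

**(α)⇒(β).** *The five-lemma argument of Section 3 now works.* For a torsion sheaf $\mathscr F$, compare (1) for $X=U_1\cup U_2$ and for $X_0=U_{1,0}\cup U_{2,0}$. By (K2) the restriction maps for $U_1,U_2,W$ are isomorphisms in all degrees, so the five lemma gives them for $X$.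

**(α)⇒(γ).** Étale coverings of $X'$ are the same as triples $(Y_1,Y_2,\varphi)$ with $Y_i$ an étale covering of $U'_i$ and $\varphi:Y_1|_{W'}\cong Y_2|_{W'}$, and similarly for $X'_0$. By (K2) base change is an equivalence on coverings of $U'_1$, $U'_2$ and $W'$: the objects $Y_{i,0}$ lift, isomorphisms $\varphi_0$ lift uniquely, and so do morphisms compatible with them. Hence it is an equivalence on triples.

**(β)⇒(δ).** Let $p:X'\to X$ be finite. Apply (β) with $n=1$ to $p_*(\mathbf Z/2)$, a torsion sheaf, and use (E3).

**(γ)⇒(δ).** *We lift a torsor together with its structure.* Let $Y_0$ be a $\mathbf Z/2$-torsor on $X'_0$. By (γ) the covering $Y_0$ lifts to an étale covering $Y\to X'$, and its action lifts to an action of $\mathbf Z/2$ on $Y$: lift the involution as a morphism; its square is the identity, because it is so over $X'_0$. The morphism $\mathbf Z/2\times Y\to Y\times_{X'}Y$, $(g,y)\mapsto(y,gy)$, of étale coverings of $X'$ becomes an isomorphism over $X'_0$, so it is an isomorphism by (γ). The locus of $X'$ where $Y$ has degree $2$ is clopen and contains $X'_0$; since $(X',X'_0)$ is a henselian couple, it is $X'$. So $Y\to X'$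 is étale and surjective and $Y$ is a torsor, lifting $Y_0$.

**(δ)⇒(α), first part: extending $W'$ to a finite scheme over $X$.** Let $W'\to W$ be finite. We want a finite $X'\to X$ with $X'\times_XW=W'$. The morphism $W'\to X$ is separated and quasi-finite, and $X$ is qcqs. By Zariski's Main Theorem (EGA IV 18.12.13), $W'$ is a quasi-compact open subscheme of some $X''$ finite over $X$. Since $W'$ is finite over $W$ and $X''\times_XW\to W$ is separated, the open immersion $W'\to X''\times_XW$ is also finite, so $W'$ is clopen in $X''\times_XW$. Let $X'$ be the scheme-theoretic closure of $W'$ in $X''$. As a closed subscheme of $X''$ it is finite over $X$. As $W'\to X''$ is quasi-compact, forming the closure commutes with restriction to the open subscheme $X''\times_XW$, in which $W'$ is already closed and open. So $X'\times_XW=W'$.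

**(δ)⇒(α), second part: clopen subsets.** We show that $H^0(W',\mathbf Z/2)\to H^0(W'_0,\mathbf Z/2)$ is bijective. It is injective: every point of $W'$ specializes in $W'$ to a closed point, which lies over a closed point of $W$, hence in $W'_0$ by part (i). A clopen set is therefore determined by its trace on $W'_0$.

For surjectivity let $e\in H^0(W'_0,\mathbf Z/2)$, let $X'$ be as in the first part, and let $\delta$ denote the connecting maps of (1) for $X'=U'_1\cup U'_2$ and for $X'_0$. By (δ), $\delta(e)\in H^1(X'_0,\mathbf Z/2)$ is the restriction of some $\xi\in H^1(X',\mathbf Z/2)$. The class $\xi|_{U'_i}$ becomes $\delta(e)|_{U'_{i,0}}=0$ on $U'_{i,0}$, so $\xi|_{U'_i}=0$ by (K2). Hence $\xi=\delta(e')$ for some $e'\in H^0(W',\mathbf Z/2)$. Then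
$$\delta(e'|_{W'_0}-e)=\xi|_{X'_0}-\delta(e)=0,$$
so $e'|_{W'_0}-e$ is the restriction to $W'_0$ of $u_2-u_1$ with $u_i\in H^0(U'_{i,0},\mathbf Z/2)=H^0(U'_i,\mathbf Z/2)$. Viewing $u_i$ on $U'_i$, the element $e'-(u_2-u_1)|_{W'}$ of $H^0(W',\mathbf Z/2)$ restricts to $e$.

As $W'\to W$ was an arbitrary finite morphism, $(W,W_0)$ is henselian. $\square$

## 10. Full faithfulness, $H^0$, and injectivity on $H^1$ for every couple

**Theorem C.** Let $(X,X_0)$ be any henselian couple. Then the functor in (a) is fully faithful. If $X$ is quasi-compact and quasi-separated, then for every torsion sheaf $\mathscr F$ the map in (b) is bijective for $n=0$ and injective for $n=1$.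

By Theorem A this is sharp: essential surjectivity in (a), surjectivity on $H^1$, and injectivity on $H^2$ can all fail.

**Step 1: full faithfulness.** *Morphisms are clopen sets, so they lift.* Let $Y,Z$ be étale coverings of $X$. The graph of an $X$-morphism $Y\to Z$ is the image of a section of the finite étale morphism $Y\times_XZ\to Y$, so it is clopen in $Y\times_XZ$. Thus $\operatorname{Hom}_X(Y,Z)$ is the set of clopen $\Gamma\subseteq Y\times_XZ$ such that the finite étale morphism $\Gamma\to Y$ is an isomorphism, that is, has degree $1$ everywhere. The same holds over $X_0$, compatibly with base change. Since $Y\times_XZ$ is finite over $X$, its clopen subsets correspond bijectively to those of $(Y\times_XZ)_0$. Suppose $\Gamma_0=\Gamma\cap(Y\times_XZ)_0$ has degree $1$ over $Y_0$. The locus in $Y$ where $\Gamma\to Y$ has degree $1$ is clopen and contains $Y_0$, and $(Y,Y_0)$ is a henselian couple, so this locus is $Y$. Hence $\operatorname{Hom}_X(Y,Z)=\operatorname{Hom}_{X_0}(Y_0,Z_0)$.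

**Step 2: $H^0(X,\mathscr F)\to H^0(X_0,\mathscr F|_{X_0})$ is injective for every abelian sheaf $\mathscr F$.** Suppose $s$ restricts to $0$ on $X_0$. The set $V$ of points where the stalk of $s$ at a geometric point vanishes is open, contains $X_0$, and $s|_V=0$. The closed subscheme $Z=X\setminus V$ is finite over $X$ and $Z_0=\emptyset$ has just one clopen subset. So $Z$ has just one clopen subset, that is, $Z=\emptyset$ and $s=0$.

From now on $X$ is qcqs, and so is its closed subscheme $X_0$.

**Step 3: $H^0$ is bijective for torsion $\mathscr F$.** *We embed $\mathscr F$ in a sheaf whose sections are clopen partitions.* By (E6), and since restriction to $X_0$ commutes with colimits, we may assume $\mathscr F$ constructible. Then $\mathscr F$ embeds in a finite sum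
$$\mathscr G=\bigoplus_ip_{i*}M_i,\qquad p_i:X_i\to X\ \text{finite},\quad M_i\ \text{finite constant groups}.\tag{4}$$
For noetherian $X$ this is SGA 4 IX 2.14. In general $X$ is a limit, with affine transition maps, of schemes of finite type over $\mathbf Z$ (Thomason–Trobaugh, Thm. C.9), and $\mathscr F$ is the pullback of a constructible sheaf from one of them (SGA 4 IX 2.7.4). Embed that sheaf there and pull back to $X$: pullback is exact, and $p_{i*}$ commutes with base change by (E3).

The map $H^0(X,\mathscr G)\to H^0(X_0,\mathscr G|_{X_0})$ is bijective. By (E3) it is the sum of the maps $H^0(X_i,M_i)\to H^0(X_{i,0},M_i)$, and $H^0(X_i,M_i)$ is the set of partitions of $X_i$ into clopen subsets indexed by $M_i$. Restriction of clopen subsets from $X_i$ to $X_{i,0}$ is a bijection compatible with unions and intersections, so partitions correspond to partitions.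

Now let $\sigma\in H^0(X_0,\mathscr F|_{X_0})\subseteq H^0(X_0,\mathscr G|_{X_0})$, and let $\tau\in H^0(X,\mathscr G)$ be its lift. The image of $\tau$ in $H^0(X,\mathscr G/\mathscr F)$ vanishes on $X_0$, because $\sigma$ is a section of $\mathscr F|_{X_0}$; so it is zero by Step 2. Hence $\tau\in H^0(X,\mathscr F)$, and it restricts to $\sigma$. This is surjectivity; injectivity is Step 2.

**Step 4: $H^1$ is injective for torsion $\mathscr F$.** *We shift degrees, staying inside torsion sheaves so that Step 3 applies.* Embed $\mathscr F$ in an injective abelian sheaf $\mathscr I$, and let $\mathscr J=\varinjlim_n\mathscr I[n]$ be its torsion subsheaf, with $n$ ordered by divisibility. As $\mathscr F$ is torsion, $\mathscr F\subseteq\mathscr J$. For a sheaf $\mathscr M$ of $\mathbf Z/n$-modules, $\operatorname{Hom}_{\mathbf Z/n}(\mathscr M,\mathscr I[n])=\operatorname{Hom}(\mathscr M,\mathscr I)$ is exact in $\mathscr M$. So $\mathscr I[n]$ is an injective sheaf of $\mathbf Z/n$-modules and $H^1(X,\mathscr I[n])=0$, since cohomology may be computed in sheaves of $\mathbf Z/n$-modules. By (E6), $H^1(X,\mathscr J)=\varinjlim H^1(X,\mathscr I[n])=0$.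 The long exact sequences of $0\to\mathscr F\to\mathscr J\to\mathscr J/\mathscr F\to0$ on $X$ and of its restriction to $X_0$ give
$$\begin{aligned}H^1(X,\mathscr F)&=\operatorname{coker}\bigl(H^0(X,\mathscr J)\to H^0(X,\mathscr J/\mathscr F)\bigr)\\&=\operatorname{coker}\bigl(H^0(X_0,\mathscr J|_{X_0})\to H^0(X_0,(\mathscr J/\mathscr F)|_{X_0})\bigr)\ \subseteq\ H^1(X_0,\mathscr F|_{X_0}).\end{aligned}$$
The second equality is Step 3 for the torsion sheaves $\mathscr J$ and $\mathscr J/\mathscr F$. Because connecting maps commute with restriction, the composite is the restriction map, which is therefore injective. $\square$
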